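# Clocks on an odometer: automorphism groups of subshifts of polynomial complexity

## 1. A sequence that shows one clock at each level

We start with a concrete object. Fix an integer $e\ge 1$ and integers $p_i\ge 2$, $q_{i,j}\ge 3$ for $i\ge 1$ and $1\le j\le e$, such that

$$\text{the } q_{i,j} \text{ are pairwise coprime, and each } q_{i,j} \text{ is coprime to every } p_l. \tag{1}$$

The $p_l$ need not be coprime to each other. Put $P_0=1$, $P_i=p_1\cdots p_i$ and $Q_{i,j}=\prod_{l\le i}q_{l,j}$. Consider the compact abelian groups
$$B=\varprojlim \mathbb Z/P_i,\qquad C=\prod_{i,j}\mathbb Z/q_{i,j},\qquad G=B\times C .$$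
An element $b\in B$ is a compatible sequence of residues modulo $P_1,P_2,\dots$; we write $b\equiv a \pmod{P_i}$ when its residue modulo $P_i$ is that of $a$. We call $B$ the odometer, and the coordinate $c_{i,j}\in\mathbb Z/q_{i,j}$ of $c\in C$ the clock $(i,j)$. An integer $n$ acts on $G$ by adding $n$ to every coordinate; we write $g+n$. Since $P_i\to\infty$, an integer that is $0$ modulo every $P_i$ is $0$, so $\mathbb Z$ embeds in $B$.

For example, if all $p_i=2$ then $B$ is the group of $2$-adic integers. It contains $1/3$, the element $b$ with $3b\equiv 1\pmod {2^i}$ for all $i$. This $b$ is not in $\mathbb Z$, because no integer satisfies $3b=1$. In general $B$ is uncountable, since each residue modulo $P_i$ has $p_{i+1}\ge 2$ lifts modulo $P_{i+1}$; so $B\setminus\mathbb Z\neq\emptyset$.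

By (1) and the Chinese remainder theorem (CRT) we have the following tool, used many times.

$$\begin{aligned}&\text{Given } (b,c)\in G,\ \text{a level } i,\ \text{and finitely many clocks } (l,j),\ \text{there is } n\in\mathbb Z \text{ such that}\\ &b+n \text{ has a prescribed residue mod } P_i \text{ and each chosen } c_{l,j}+n \text{ has a prescribed value.}\end{aligned}\tag{2}$$

**Definition (level, letter).** For $b\in B\setminus\{0\}$ let $\lambda(b)$, the level of $b$, be the unique $i\ge 1$ with $b\equiv 0\pmod{P_{i-1}}$ and $b\not\equiv 0\pmod{P_i}$. Let $\mathcal A=\{0,1\}^{1+e}$. For $g=(b,c)$ with $b\ne 0$ put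
$$f(g)=\bigl(i\bmod 2,\ \mathbf 1[c_{i,1}=0],\dots,\mathbf 1[c_{i,e}=0]\bigr),\qquad i=\lambda(b).$$
The first coordinate is the parity, the others are the indicators.

So a letter shows only the clocks of one level, the level of $b$, and of each such clock it says only whether it stands at $0$. Two remarks. First, $f$ is continuous on $\{b\ne0\}$, since $\lambda$ is locally constant there. Second,

$$\text{if } b\not\equiv 0 \pmod{P_i},\ \text{then } f(b,c) \text{ depends only on } b\bmod P_i \text{ and on the } c_{l,j} \text{ with } l\le i, \tag{3}$$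

because then $\lambda(b)\le i$ and $\lambda(b)$ can be read from $b\bmod P_i$.

**Definition (the subshift).** Let
$$\tilde X=\{(x,g)\in\mathcal A^{\mathbb Z}\times G:\ x_n=f(g+n)\text{ for all } n\text{ with } b+n\neq 0\},\qquad X=\{x:\ \exists g,\ (x,g)\in\tilde X\}.$$

The set $\tilde X$ is closed: if $(x^{(k)},g^{(k)})\to(x,g)$ and $b+n\ne 0$, then $b^{(k)}+n\neq0$ for large $k$, and $x^{(k)}_n=f(g^{(k)}+n)\to f(g+n)$, so $x_n=f(g+n)$. Hence $\tilde X$ is compact, and so is its projection $X$. With $\sigma$ the left shift, $\tilde X$ is invariant under $(x,g)\mapsto(\sigma x,g+1)$ and its inverse, so $\sigma(X)=X$. Thus $X$ is a subshift: a nonempty closed subset of $\mathcal A^{\mathbb Z}$, for a finite alphabet $\mathcal A$, with $\sigma(X)=X$.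

How many $x$ go with a given $g=(b,c)$? If $b\notin\mathbb Z$ then $b+n$ is never $0$ and there is exactly one. If $b=-n_0\in\mathbb Z$, then $x_{n_0}$ is free and all other letters are forced, so there are exactly $|\mathcal A|\ge 4$.

**Example 1.** Take $e=1$, all $p_i=2$, and $q_1,q_2,q_3,q_4,\dots=3,5,7,11,\dots$ the odd primes. Let $g=(0,0)$. Position $n\neq 0$ has level $i$, where $2^{i-1}$ is the exact power of $2$ in $n$; odd $n$ show whether $3\mid n$, numbers $n\equiv 2 \pmod 4$ show whether $5\mid n$, numbers $n\equiv 4\pmod 8$ show whether $7\mid n$, and so on. Writing (parity, indicator) as two digits, the letters at $n=0,1,\dots,12$ are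
$$\ast,\ 10,\ 00,\ 11,\ 10,\ 10,\ 00,\ 10,\ 00,\ 11,\ 01,\ 10,\ 10,$$
where $\ast$ is free. Now advance the first clock by $1$ and touch nothing else. The indicator at odd $n$ becomes $\mathbf 1[3\mid n+1]$: the marks at $3,9,\dots$ move to $5,11,\dots$, and the rest of the sequence does not change. Doing this three times gives back the sequence we began with. If the move can be carried out by a local rule on all of $X$, it is an automorphism of order $3$ of the subshift. The second clock would give one of order $5$, the third one of order $7$, and so on. We show below that this is so, and that apart from the shift nothing else happens.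

## 2. Virtually $\mathbb Z^k$ groups and the growth of complexity

The construction answers a question about how the complexity of a subshift restricts its symmetries. Let us recall the terms.

A subshift $(X,\sigma)$ is minimal if every $\sigma$-orbit is dense in $X$, and transitive if some $\sigma$-orbit (indexed by $\mathbb Z$) is dense. Its language is the set of finite words that occur in points of $X$, and $p_X(n)$ is the number of words of length $n$ in the language; $p_X$ is nondecreasing, since every word extends to the right. For integers $a\le b$ we write $[a,b)=\{a,\dots,b-1\}$, and $x_{[a,b)}$ for the word $x_a\cdots x_{b-1}$. The group $\mathrm{Aut}(X,\sigma)$ consists of the homeomorphisms $\varphi$ of $X$ with $\varphi\sigma=\sigma\varphi$; it contains $\langle\sigma\rangle$ in its center. By the Curtis–Hedlund–Lyndon theorem each $\varphi\in\mathrm{Aut}(X,\sigma)$ has a radius $r$: the letter $\varphi(x)_n$ is a function, not depending on $n$, of $x_{n-r},\dots,x_{n+r}$. A group is virtually $\mathbb Z^k$ if it has a finite-index subgroup isomorphic to $\mathbb Z^k$. For instance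 $\mathbb Z\times F$ with $F$ finite is virtually $\mathbb Z$.

The following question is posed in Sebastián Donoso, Fabien Durand, Alejandro Maass and Samuel Petite, "On automorphism groups of low complexity subshifts", arXiv:1501.00510 (2015). Let $(X,\sigma)$ be a minimal or transitive subshift such that
$$d=\inf\{\delta\in\mathbb N:\ 0<\liminf_{n\to+\infty}p_X(n)/n^\delta<+\infty\}>0,\tag{4}$$
where the set is assumed nonempty. Is $\mathrm{Aut}(X,\sigma)$ virtually $\mathbb Z^k$ for some $k\le d$?

The set in (4) has at most one element. Indeed, if $\delta$ is in it, then $\liminf p_X(n)/n^{\delta'}$ is $\infty$ for $\delta'<\delta$, and it is $0$ for $\delta'>\delta$ (look along a sequence where $p_X(n)/n^{\delta}$ is bounded). So $d$ is simply the exponent of polynomial growth of $p_X$, in the $\liminf$ sense.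

The answer is no in general: yes for $d=1$, and no for each $d\ge 2$, even among minimal subshifts.

**Theorem A.** Let $(X,\sigma)$ be an infinite transitive subshift with $\ell=\liminf p_X(n)/n<\infty$. Then $\langle\sigma\rangle\cong\mathbb Z$ and $|\mathrm{Aut}(X,\sigma)/\langle\sigma\rangle|\le 75\,\ell$. In particular $\mathrm{Aut}(X,\sigma)$ is virtually $\mathbb Z$.

**Theorem B.** For every $d\ge2$ there is a minimal subshift $X$ and constants $0<c_1<c_2$ with $c_1n^d\le p_X(n)\le c_2n^d$ for all $n\ge4$, and
$$\mathrm{Aut}(X,\sigma)\cong\mathbb Z\times\bigoplus_{i\ge1}\bigoplus_{j=1}^{d-1}\mathbb Z/q_{i,j}\mathbb Z,\qquad q_{i,j}\ge3\text{ pairwise coprime}.$$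
This group is not virtually $\mathbb Z^k$ for any $k$.

**Theorem C.** For every nondecreasing $\omega:\mathbb N\to(0,\infty)$ with $\omega(n)\to\infty$ there is a minimal subshift with $p_X(n)\le n\,\omega(n)$ for all large $n$ and $\mathrm{Aut}(X,\sigma)\cong\mathbb Z\times\bigoplus_{i\ge1}\mathbb Z/q_i\mathbb Z$, with the $q_i$ distinct odd primes. This group is not virtually $\mathbb Z^k$ for any $k$.

These settle the question. If $d=1$ in (4), then $X$ is infinite (for finite $X$ the function $p_X$ is bounded and $\liminf p_X(n)/n=0$) and $\ell<\infty$, so Theorem A gives the answer yes with $k=1$. If $d\ge2$, the subshift of Theorem B has $\{d\}$ as the set in (4), and the answer is no. Theorem C says that in Theorem A the linear bound cannot be relaxed to $p_X(n)\le n\,\omega(n)$ for any such $\omega$.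

The last sentences of Theorems B and C follow from the shape of the groups. Let $H$ have a subgroup $K\cong\mathbb Z^k$ of finite index. A finite subgroup $F\le H$ meets the torsion-free group $K$ trivially, so the elements of $F$ lie in distinct cosets of $K$ and $|F|\le[H:K]$. Hence the finite subgroups of a virtually $\mathbb Z^k$ group have bounded order. In $\bigoplus_{i,j}\mathbb Z/q_{i,j}$ with infinitely many $q_{i,j}\ge3$ they do not.

**The simplest case by hand.** Let $X\subset\{0,1\}^{\mathbb Z}$ consist of $0^{\infty}=\cdots000\cdots$ and all points with exactly one letter $1$. It is transitive, and its words of length $n$ are $0^n$ and the $n$ words with one $1$, so $p_X(n)=n+1$ and $d=1$. The point $x$ with $x_0=1$ is isolated. If $\varphi$ is an automorphism, the orbit of $\varphi(x)$ is dense, hence meets the open set $\{x\}$, so $\varphi(x)=\sigma^n x$ for some $n$. Then $\varphi=\sigma^n$ on the dense orbit of $x$, so $\varphi=\sigma^n$, and $\mathrm{Aut}(X,\sigma)=\langle\sigma\rangle\cong\mathbb Z$. This argument returns in Section 6.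

**A first try at infinitely many finite symmetries.** The rotation $g\mapsto g+1$ on $G$ commutes with every translation of $G$, in particular with translations of arbitrarily large finite order. Could one simply conjugate this rotation to a subshift? No. Suppose $\theta$ is a homeomorphism from a subshift onto $G$ that carries $\sigma$ to the rotation. The letter $\theta^{-1}(g)_0$ is a continuous function from $G$ to a finite set. By compactness it depends only on $b\bmod P_I$ and the $c_{l,j}$ with $l\le I$, for some $I$. Take $g\ne g'$ with the same such coordinates. Then $g+n$ and $g'+n$ have the same such coordinates for every $n$, so $\theta^{-1}(g)$ and $\theta^{-1}(g')$ agree in all letters, which contradicts injectivity. The obstruction is that a continuous letter sees finitely many clocks only. The function $f$ of Section 1 escapes because it is undefined at $b=0$, near which deeper and deeper clocks are shown. The price is the free letter when $b\in\mathbb Z$, and we must check that it does no harm.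

## 3. The factor map onto $G$ and the automorphisms that move clocks

In this section $X$ is the subshift of Section 1, for any data satisfying (1).

**Proposition 1.** $X$ is minimal.

*Proof.* The purpose is to find any finite piece of any point inside any other point. Let $(x,g),(x',g')\in\tilde X$ and $k\ge1$. We look for $n$ with $(\sigma^nx)_m=x'_m$ for all $|m|\le k$. Choose $i$ with $\lambda(b'+m)\le i$ for all $|m|\le k$ with $b'+m\ne0$.

**Case 1: $b'+m\ne0$ for all $|m|\le k$.** By (2) choose $n$ with $b+n\equiv b'\pmod{P_i}$ and $c_{l,j}+n=c'_{l,j}$ for $l\le i$ and all $j$. For $|m|\le k$ we get $b+n+m\equiv b'+m\not\equiv0\pmod{P_i}$, so by (3) $x_{n+m}=f(g+n+m)=f(g'+m)=x'_m$.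

**Case 2: $b'=-n_0$ with $|n_0|\le k$.** Here the free letter $x'_{n_0}=(\varepsilon,a_1,\dots,a_e)$ must be imitated by a letter of a deep level. Choose $i'>i$ with $i'\equiv\varepsilon\pmod2$, and by (2) choose $n$ with

* $b+n\equiv-n_0+P_{i'-1}\pmod{P_{i'}}$;
* $c_{l,j}+n=c'_{l,j}$ for $l<i'$ and all $j$;
* $c_{i',j}+n+n_0=0$ if $a_j=1$, and $=1$ if $a_j=0$.

For $|m|\le k$, $m\ne n_0$, we have $b+n+m\equiv b'+m\pmod{P_{i'-1}}$. Since $i\le i'-1$, the same congruence holds modulo $P_i$, where $b'+m\not\equiv0$; as in Case 1, $x_{n+m}=x'_m$. At $m=n_0$ we have $b+n+n_0\equiv P_{i'-1}\pmod{P_{i'}}$, which is divisible by $P_{i'-1}$ and not by $P_{i'}$. So the level is exactly $i'$, the parity is $\varepsilon$, and the $j$-th indicator is $1$ if $a_j=1$ and $0$ if $a_j=0$, because $1\ne0$ in $\mathbb Z/q_{i',j}$. Hence $x_{n+n_0}=x'_{n_0}$. $\square$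

**Proposition 2.** If $(x,g),(x,g')\in\tilde X$ then $g=g'$. Consequently there is a continuous map $\pi:X\to G$, $\pi(x)=g$, with $\pi(\sigma x)=\pi(x)+1$.

*Proof.* **Step 1: read the odometer from the parities.** We show $b\equiv b'\pmod{P_l}$ by induction on $l$; for $l=0$ there is nothing to show. Assume it for $l$. By (2) pick $n$ with $b+n\equiv P_{l+1}\pmod{P_{l+2}}$, so that $\lambda(b+n)=l+2$. Then $x_n$ has parity $l\bmod2$. Since $P_l$ divides $b+n$, we have $b'+n\equiv b+n\equiv0\pmod{P_l}$. So either $b'+n=0$, or $\lambda(b'+n)\ge l+1$ and $x_n=f(g'+n)$ has parity $\lambda(b'+n)\bmod2$. In the second case $\lambda(b'+n)=l+1$ would give the wrong parity, so $\lambda(b'+n)\ge l+2$. In both cases $P_{l+1}\mid b'+n$, and also $P_{l+1}\mid b+n$, so $b'\equiv-n\equiv b\pmod{P_{l+1}}$. Hence $b=b'$.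

**Step 2: read the clocks from the indicators.** Fix $(i,j)$. By (2) there is $n$ with $\lambda(b+n)=i$ and $c_{i,j}+n=0$. The $j$-th indicator of $x_n$ is $1$. As $b'=b$, also $\lambda(b'+n)=i$ and $x_n=f(g'+n)$, so $c'_{i,j}+n=0$ and $c'_{i,j}=c_{i,j}$.

**Step 3: continuity.** The projection $\tilde X\to X$ is now a continuous bijection of compact Hausdorff spaces, so it is a homeomorphism. Its inverse followed by the projection to $G$ is $\pi$. Since $(\sigma x,g+1)\in\tilde X$ when $(x,g)\in\tilde X$, we get $\pi(\sigma x)=\pi(x)+1$. $\square$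

The map $\pi$ is onto, and by the count in Section 1 the fiber over $(b,c)$ has one point if $b\notin\mathbb Z$ and $|\mathcal A|$ points if $b\in\mathbb Z$.

**Proposition 3.** Let $\gamma\in\bigoplus_{i,j}\mathbb Z/q_{i,j}\subset C$, and view $\gamma$ also as the element $(0,\gamma)$ of $G$. For $x\in X$ with $\pi(x)=g=(b,c)$ put
$$\varphi_\gamma(x)_n=f(g+\gamma+n)\ \text{ if } b+n\neq0,\qquad \varphi_\gamma(x)_n=x_n\ \text{ if } b+n=0.\tag{5}$$
Then $\gamma\mapsto\varphi_\gamma$ is an injective homomorphism into $\mathrm{Aut}(X,\sigma)$, and $\pi\varphi_\gamma=\pi+\gamma$.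

*Proof.* By (5), $(\varphi_\gamma(x),g+\gamma)\in\tilde X$, since $\gamma$ does not change $b$. So $\varphi_\gamma(x)\in X$ and $\pi\varphi_\gamma=\pi+\gamma$.

**Continuity.** This is the place where finite support is needed. Let $\gamma_{i,j}=0$ for all $i>I$. If $b+n\neq0$ has level greater than $I$, then $f(g+\gamma+n)=f(g+n)=x_n$, because the clocks shown there are not moved. So (5) is the same as
$$\varphi_\gamma(x)_n=f(g+\gamma+n)\ \text{ if } b+n\not\equiv0\pmod{P_I},\qquad \varphi_\gamma(x)_n=x_n\ \text{ otherwise}.$$
By (3) coordinate $n$ depends on $x_n$ and on finitely many coordinates of $\pi(x)$, so $\varphi_\gamma$ is continuous.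

**Algebra.** Since $\pi(\sigma x)=g+1$, (5) gives for $\varphi_\gamma(\sigma x)_n$ the value $f(g+1+\gamma+n)$ if $b+1+n\neq0$, and $x_{n+1}$ otherwise; this is $\varphi_\gamma(x)_{n+1}$. So $\varphi_\gamma$ commutes with $\sigma$. Since $\pi(\varphi_{\gamma'}(x))=g+\gamma'$ has the same odometer coordinate $b$, $\varphi_\gamma(\varphi_{\gamma'}(x))_n$ is $f(g+\gamma'+\gamma+n)$ if $b+n\ne0$ and $x_n$ otherwise. So $\varphi_\gamma\varphi_{\gamma'}=\varphi_{\gamma+\gamma'}$. Also $\varphi_0=\mathrm{id}$, so each $\varphi_\gamma$ is a homeomorphism with inverse $\varphi_{-\gamma}$. Injectivity follows from $\pi\varphi_\gamma=\pi+\gamma$. $\square$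

**Proposition 4.** $\mathrm{Aut}(X,\sigma)=\langle\sigma\rangle\times\{\varphi_\gamma\}\cong\mathbb Z\times\bigoplus_{i,j}\mathbb Z/q_{i,j}$.

*Proof.* Let $\varphi\in\mathrm{Aut}(X,\sigma)$.

**Step 1: $\varphi$ acts on $G$ as a translation, and after a shift it does not move the odometer.** The map $\pi\circ\varphi-\pi$ is continuous, and it is $\sigma$-invariant because $\pi(\varphi\sigma x)-\pi(\sigma x)=(\pi(\varphi x)+1)-(\pi(x)+1)$. Being constant on a dense orbit, it is constant, say equal to $h=(\beta,\gamma)$. So $\varphi$ maps the fiber $\pi^{-1}(g)$ bijectively onto $\pi^{-1}(g+h)$ for every $g$. The fiber over $(0,0)$ has more than one point, hence so has the fiber over $(\beta,\gamma)$, so $\beta\in\mathbb Z$. Replace $\varphi$ by $\sigma^{-\beta}\varphi$; this subtracts the integer $\beta$ from every coordinate of $h$. We may thus assume $h=(0,\gamma)$ for some $\gamma\in C$ (a new one).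

**Step 2: $\gamma$ has finite support.** A rule of bounded radius cannot move a clock that is shown very rarely; here is the reason. Let $r\ge1$ be a radius of $\varphi$ and suppose $\gamma_{i,j}\ne0$ with $P_{i-1}>r$. Choose $b$ with $\lambda(b)=i$. Choose $c,c'\in C$ equal except at $(i,j)$, with $c_{i,j}=-\gamma_{i,j}$ and $c'_{i,j}\notin\{0,-\gamma_{i,j}\}$; this is possible since $q_{i,j}\ge3$. Let $x,x'$ lie over $(b,c),(b,c')$. For $0<|n|\le r$ we have $b+n\equiv n\not\equiv0\pmod{P_{i-1}}$. So the level of $b+n$ is less than $i$, the clock $(i,j)$ is not shown, and $x_n=x'_n$. At $n=0$ the level is $i$; the $j$-th indicators of $x_0$ and $x_0'$ are both $0$, because $c_{i,j}\ne0\neq c'_{i,j}$, and all else agrees. So $x$ and $x'$ agree on $[-r,r]$, hence $\varphi(x)_0=\varphi(x')_0$. But $\varphi(x)$ lies over $(b,c+\gamma)$ and $b\neq0$, so $\varphi(x)_0=f(b,c+\gamma)$ has $j$-th indicator $1$, while $\varphi(x')_0=f(b,c'+\gamma)$ has $j$-th indicator $0$. This is a contradiction. So $\gamma_{i,j}\ne0$ only for the finitely many $i$ with $P_{i-1}\le r$.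

**Step 3: nothing else is left.** By Step 2 the automorphism $\varphi_\gamma$ exists, and $\varphi\varphi_\gamma^{-1}$ preserves all fibers of $\pi$. So it fixes each point over $(b,c)$ with $b\notin\mathbb Z$, where the fiber is a single point. Such a point exists and has dense orbit, so $\varphi\varphi_\gamma^{-1}=\mathrm{id}$.

**Step 4: the product is direct.** The shift commutes with all $\varphi_\gamma$. If $\sigma^n=\varphi_\gamma$, compare the odometer coordinates of $\pi$: $b+n=b$, so $n=0$. In particular (with $\gamma=0$) $\sigma$ has infinite order. $\square$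

## 4. Clocks comparable to the odometer: complexity of order $n^d$

It remains to choose sizes. To describe a word of length about $P_i$ we expect to need $b\bmod P_i$, about $n$ choices, and for each $j\le e$ the clocks $(1,j),\dots,(i,j)$, that is, $Q_{i,j}$ choices. If $Q_{i,j}$ is comparable to $P_i$ this suggests order $n^{1+e}$, so we take $e=d-1$ and $q_{i,j}$ close to $p_i$. This section makes the count exact, including lengths strictly between $P_i$ and $P_{i+1}$.

**Step 1: the parameters.** Let $d\ge2$ and $e=d-1$. Define inductively $N_1=1$ and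
$$M_i=d!\,N_i,\quad p_i=M_i^2+1,\quad q_{i,j}=M_i^2+jM_i+1\ (1\le j\le e),\quad N_{i+1}=N_i\,p_i\prod_jq_{i,j}.$$
For $d=2$ this begins with $M_1=2$, $p_1=5$, $q_{1,1}=7$, then $M_2=70$, $p_2=4901$, $q_{2,1}=4971$.

*All these numbers are pairwise coprime.* Those of stage $i$ are $\equiv1\pmod{M_i}$, so they are coprime to $M_i$, hence to $N_i$, which is a multiple of all numbers of earlier stages. Two numbers of stage $i$ are $M_i^2+jM_i+1$ and $M_i^2+kM_i+1$ with $0\le j<k\le e$ (the index $0$ stands for $p_i$). A common divisor divides $(k-j)M_i$ and is coprime to $M_i$, so it divides $k-j$. But $1\le k-j\le d-1$, so $k-j$ divides $d!$, which divides $M_i$. So the common divisor divides $M_i$ and is coprime to it, hence is $\pm1$. All numbers are at least $M_1^2+1\ge5$. So (1) and the size conditions hold. By Propositions 1 and 4, $X$ is minimal and $\mathrm{Aut}(X,\sigma)$ is the group in Theorem B.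

*Sizes.* Since $e\le d!\le M_i$,
$$p_i\le q_{i,j}\le 2p_i.\tag{6}$$
Next, $q_{l,j}/p_l=1+jM_l/(M_l^2+1)\le1+e/M_l\le\exp(e/M_l)$, and $M_{l+1}\ge2M_l$ with $M_1=d!$, so $\sum_l1/M_l\le2/d!$. Since $d!\ge d(d-1)\ge2(d-1)$,
$$P_i\le Q_{i,j}\le P_i\exp\Bigl(\frac{2(d-1)}{d!}\Bigr)\le P_i\exp(1)\le3P_i.\tag{7}$$

**Step 2: the upper bound.** We list data that determine a word, and count them. Let $n\ge1$, $P_i\le n<P_{i+1}$ with $i\ge0$, and $t=\lfloor n/P_i\rfloor$, so $1\le t<p_{i+1}$. Let $x\in X$ and $\pi(x)=(b,c)$. The word $x_{[0,n)}$ is determined by the following.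

* The residue $b\bmod P_i$ and the $c_{l,j}$ with $l\le i$. By (7) there are at most $P_i\prod_jQ_{i,j}\le3^eP_i^{d}$ choices. By (3) they give all letters at positions $m$ with $b+m\not\equiv0\pmod{P_i}$.
* The remaining positions are $m_0+sP_i$ with $s\ge0$, where $m_0\in[0,P_i)$ is the residue of $-b$; at most $t+1$ of them are in $[0,n)$, so $s\le t$. At most one of them is exceptional, meaning $b+m\equiv0\pmod{P_{i+1}}$, since $n<P_{i+1}$. Its place or absence, and its letter, give at most $(t+2)\,2^d$ choices.
* The other remaining positions have level $i+1$, so their parity is known, and their $j$-th indicator is $\mathbf 1[c_{i+1,j}+m_0+sP_i=0]$. Here $s$ takes values in $\{0,\dots,t\}$, $t+1\le p_{i+1}\le q_{i+1,j}$, and $P_i$ is invertible modulo $q_{i+1,j}$. So at most one $s$ in this range gives $0$. Its place or absence gives at most $t+2$ choices for each $j$.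

Multiplying, and using $t+2\le3t$ and $tP_i\le n$,
$$p_X(n)\le3^e2^dP_i^d(t+2)^{1+e}\le3^{d-1}2^d(3tP_i)^d\le3^{d-1}6^d\,n^d.\tag{8}$$

**Step 3: many words of length $tP_i$.** The purpose is to show that nearly all choices counted in Step 2 really occur and give different words.

**Claim.** If $i\ge0$ and $4\le t\le p_{i+1}$, then $p_X(tP_i)\ge(3/4)^e(tP_i)^d$.

Choose parameters: $m_0\in[0,P_i)$; $c_{l,j}\in\mathbb Z/q_{l,j}$ for $l\le i$ and all $j$; $u\in\{0,\dots,t-1\}$; and $s_j\in\{0,\dots,t-1\}\setminus\{u\}$ for $1\le j\le e$. Choose $(b,c)\in G$ with these $c_{l,j}$ and with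

* $b+m_0+uP_i\equiv0\pmod{P_{i+1}}$ and $\not\equiv0\pmod{P_{i+2}}$;
* $c_{i+1,j}+m_0+s_jP_i=0$ for all $j$;
* $c_{i+2,j}+m_0+uP_i\ne0$ for all $j$.

These are conditions on different coordinates, so they can be met (for the first, $b=-m_0-uP_i+P_{i+1}$ will do). Take $x\in X$ over $(b,c)$ and consider $x_{[0,tP_i)}$. Since $b\equiv-m_0\pmod{P_i}$, the positions $n$ in the window with $P_i\mid b+n$ are exactly $m_0+sP_i$, $0\le s<t$. For $s\ne u$ we have $b+m_0+sP_i\equiv(s-u)P_i\pmod{P_{i+1}}$ with $0<|s-u|<t\le p_{i+1}$, so the level is $i+1$. For $s=u$ the level is $i+2$. In particular $b+n\neq0$ in the whole window, and every letter there is $f(g+n)$.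

The number of parameter choices is, by (7) and $t\ge4$,
$$P_i\prod_jQ_{i,j}\cdot t(t-1)^e\ \ge\ P_i^d\,t(t-1)^e\ \ge\ (3/4)^e(tP_i)^d.$$
(For $i=0$, $t=4$, $d=2$ both ends are $12$.) It remains to recover the parameters from the word. Let $x,x'$ come from two choices, with data $b,c,m_0,u,s_j$ and $b',c',m_0',u',s_j'$, and suppose the words on $[0,tP_i)$ agree.

*$m_0=m_0'$.* We show $b\equiv b'\pmod{P_l}$ for $l\le i$ by induction, as in Proposition 2, but now with positions inside the window. Suppose it holds for some $l<i$. There is $n\in[0,tP_i)$ with $\lambda(b+n)=l+2$: if $l+2\le i$, the window has length at least $2P_{l+1}$, so it contains two consecutive $n$ with $P_{l+1}\mid b+n$, and not both have $P_{l+2}\mid b+n$, since they differ by $P_{l+1}$; if $l+2=i+1$, take $n=m_0+sP_i$ with $s\ne u$. The letter $x_n=x_n'$ has parity $l\bmod 2$. Since $P_l\mid b+n$ we have $P_l\mid b'+n$, so $\lambda(b'+n)\ge l+1$; the value $l+1$ has the wrong parity, so $P_{l+1}\mid b'+n$. As also $P_{l+1}\mid b+n$, we get $b\equiv b'\pmod{P_{l+1}}$. In the end $b\equiv b'\pmod{P_i}$, and $m_0$, being the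 residue of $-b$ in $[0,P_i)$, equals $m_0'$.

*$u=u'$.* Among the positions $m_0+sP_i$, only $s=u$ has parity $i\bmod2$ (level $i+2$). The others have level $i+1$ and parity $(i+1)\bmod2$.

*$s_j=s_j'$.* The $j$-th indicator at $m_0+sP_i$ is $1$ exactly for $s=s_j$. At $s=u$ it is $0$ by the choice of $c_{i+2,j}$. For $s\ne u$ it is $1$ iff $c_{i+1,j}+m_0+sP_i=(s-s_j)P_i$ vanishes in $\mathbb Z/q_{i+1,j}$. This holds for $s=s_j$, and it fails for $s\ne s_j$, because $P_i$ is invertible and $0<|s-s_j|<t\le p_{i+1}\le q_{i+1,j}$.

*$c_{l,j}=c'_{l,j}$ for $l\le i$.* The $n$ with $P_{l-1}\mid b+n$ and $c_{l,j}+n=0$ form one residue class modulo $P_{l-1}q_{l,j}$, and $P_{l-1}q_{l,j}\le2P_l\le2P_i$ by (6). The window has length at least $4P_i$, so it contains two consecutive members of the class. Not both satisfy $P_l\mid b+n$: their difference $P_{l-1}q_{l,j}$ is not divisible by $P_l=P_{l-1}p_l$, since $p_l\nmid q_{l,j}$. So there is $n$ in the window with $\lambda(b+n)=l$ and $j$-th indicator $1$. Since $b\equiv b'\pmod{P_i}$ and $l\le i$, also $\lambda(b'+n)=l$, and $x'_n=x_n$ gives $c'_{l,j}+n=0$.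 So $c'_{l,j}=c_{l,j}$.

This proves the claim.

**Step 4: the lower bound for all $n\ge4$.** Let $i\ge0$ satisfy $4P_i\le n<4P_{i+1}$, and put $t=\min(\lfloor n/P_i\rfloor,p_{i+1})$; then $4\le t\le p_{i+1}$, since $p_{i+1}\ge5$. If $n<P_{i+1}$, then $t=\lfloor n/P_i\rfloor$ and $tP_i>n-P_i\ge\frac34n$. If $n\ge P_{i+1}$, then $t=p_{i+1}$ and $tP_i=P_{i+1}>n/4$. In both cases $n\ge tP_i>n/4$, so by the claim
$$p_X(n)\ge p_X(tP_i)\ge(3/4)^{d-1}(n/4)^d .$$
With (8) this gives $c_1n^d\le p_X(n)\le c_2n^d$ for $n\ge4$, where $c_1=(3/4)^{d-1}4^{-d}$ and $c_2=3^{d-1}6^d$. Theorem B is proved. $\blacksquare$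

## 5. Clocks much smaller than the odometer: complexity below $n\,\omega(n)$

For Theorem C we keep infinitely many clocks, but let the odometer grow so fast that the clocks are almost free of charge. Take $e=1$, let $q_i=q_{i,1}$ be the $i$-th odd prime, $Q_i=q_1\cdots q_i$, and let $p_i=2^{k_i}$ with $k_i\ge1$ chosen one after the other so large that
$$\omega(P_i)\ge12\,Q_{i+1}.\tag{9}$$
This is possible since $\omega\to\infty$. Condition (1) holds, so $X$ is minimal with $\mathrm{Aut}(X,\sigma)\cong\mathbb Z\times\bigoplus_i\mathbb Z/q_i\mathbb Z$ by Propositions 1 and 4.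

Let $P_i\le n<P_{i+1}$ with $i\ge1$, $x\in X$, $\pi(x)=(b,c)$. The word $x_{[0,n)}$ is determined by $b\bmod P_i$, by $c_1,\dots,c_{i+1}$, and by the place (or absence) and the letter of the position $m$ with $b+m\equiv0\pmod{P_{i+1}}$, of which there is at most one since $n<P_{i+1}$. Indeed, positions with $b+m\not\equiv0\pmod{P_i}$ are covered by (3), and the other positions, the exceptional one apart, have level $i+1$ and show $c_{i+1}+m$. The exceptional position is one of the at most $n/P_i+1$ positions with $b+m\equiv0\pmod{P_i}$, and there are $4$ letters. Hence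
$$p_X(n)\le P_i\,Q_{i+1}\Bigl(\frac n{P_i}+2\Bigr)\cdot4=4Q_{i+1}(n+2P_i)\le12\,Q_{i+1}\,n\le n\,\omega(P_i)\le n\,\omega(n),$$
by (9) and since $\omega$ is nondecreasing. This holds for all $n\ge P_1$, and Theorem C is proved. $\blacksquare$

## 6. Linear complexity: windows anchored at special words

We turn to Theorem A. Let $X$ be infinite and transitive, $p=p_X$, $\ell=\liminf p(n)/n<\infty$, and let $x$ have dense orbit.

**Morse–Hedlund.** Since $X$ is infinite, $p(n)\ge n+1$ for all $n$. We recall why. If $p(n)\le n$ for some $n\ge1$, then, as $p(1)\ge2$, there is $k<n$ with $p(k+1)=p(k)$. Then each word of length $k$ in the language has exactly one extension to the right. In the graph whose vertices are the words of length $k$ and whose edges are the words of length $k+1$, every vertex has one outgoing edge and at least one incoming edge, so exactly one incoming edge. The graph is a disjoint union of cycles, and $X$ is finite, a contradiction. In particular $\ell\ge1$. Moreover $\langle\sigma\rangle\cong\mathbb Z$, since $\sigma^n=\mathrm{id}$ with $n\ge1$ would make every point $n$-periodic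 and $X$ finite.

**Where plain pigeonhole fails.** Suppose $\varphi_1,\dots,\varphi_M$ lie in different cosets of $\langle\sigma\rangle$, and $y$ has dense orbit. Each $\varphi_i$ is determined by $\varphi_i(y)$. If $\varphi_iy$ and $\sigma^\delta\varphi_jy$ agree on $[-m,m)$ for arbitrarily large $m$, with $i\neq j$ and $\delta$ fixed, then they are equal and $\varphi_i=\sigma^\delta\varphi_j$, a contradiction. To force coincidences one compares the words $(\sigma^k\varphi_iy)_{[-m,m)}$ with $0\le k<K$; two pairs $(i,k)$ give the same word as soon as $MK>p(2m)$. But $p(2m)\ge2m+1$, so $K$ must grow like $m/M$. The resulting shift $\delta$ is then bounded only by a quantity of order $m$, not by a constant, and no limit can be taken (besides, the two pairs may have the same $i$). We need windows around the origin with two properties: they take a bounded number of values, and their endpoints move by a bounded amount when an automorphism is applied. The idea is to let each window run from the origin outward to the first special word on each side.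

### 6.1 Isolated points and points dense in both directions

**Isolated points.** First we dispose of them. If $X$ has an isolated point, that point lies on the dense orbit of $x$, so $x$ itself is isolated. Let $\varphi\in\mathrm{Aut}(X,\sigma)$. Then $\varphi(x)$ has dense orbit, which meets the open set $\{x\}$, so $\varphi(x)=\sigma^nx$ for some $n$, hence $\varphi=\sigma^n$ on a dense orbit and $\varphi=\sigma^n$. So $\mathrm{Aut}(X,\sigma)=\langle\sigma\rangle$, and $1\le75\ell$. From now on $X$ has no isolated points; then every nonempty open set is infinite.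

**A point dense in both directions.** Transitivity gives a dense two-sided orbit, and we need density of both halves. Let $\omega(x)$ and $\alpha(x)$ be the sets of limit points of $\sigma^nx$ as $n\to+\infty$ and $n\to-\infty$. For an open neighborhood $U$ of $x$ and $N\ge1$, the set $U\setminus\{\sigma^nx:|n|\le N\}$ is open and nonempty, so it contains some $\sigma^mx$, and necessarily $|m|>N$. Letting $U$ shrink to $x$ and $N\to\infty$, and keeping infinitely many $m$ of one sign, we get $x\in\omega(x)\cup\alpha(x)$. What we want, a point with both half-orbits dense, is symmetric under reversing time, so we may assume $x\in\omega(x)$. Since $\omega(x)$ is closed and $\sigma$-invariant, $\omega(x)=X$. So for nonempty open $U,V$ there are $0\le m<n$ with $\sigma^mx\in V$ and $\sigma^nx\in U$, hence $V\cap\sigma^{-(n-m)}U\ne\emptyset$. With the roles of $U$ and $V$ exchanged, there is $k>0$ with $U\cap\sigma^{-k}V\neq\emptyset$, hence $\sigma^kU\cap V\ne\emptyset$. As $V$ was arbitrary, for every nonempty open $U$ the open sets $\bigcup_{n\ge0}\sigma^{-n}U$ and $\bigcup_{n\ge0}\sigma^nU$ are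 dense. Let $U$ run over a countable base; by the Baire theorem some $y\in X$ lies in all these sets. Its forward orbit and its backward orbit are both dense.

**Definition (good point).** A point of $X$ is good if its forward orbit and its backward orbit are both dense.

Automorphisms, including the shift, map good points to good points. A good point $z$ is not eventually periodic to the right: a nonempty open set stays nonempty and open after we remove finitely many points, so the forward orbit of $z$ visits each nonempty open set infinitely often. Hence $\omega(z)=X$ is infinite, while an eventually periodic point has a finite set of limit points. In the same way $z$ is not eventually periodic to the left.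

### 6.2 Special words and the anchors $A_z(m)$, $B_z(m)$

**Definition (special words, Rauzy graph).** A word $w$ of the language is right special (RS) if $wa$ is in the language for at least two letters $a$, and left special (LS) if $aw$ is for at least two letters $a$. It is special if it is RS or LS. The Rauzy graph $\Gamma_n$ has the words of length $n$ as vertices and the words of length $n+1$ as edges, the edge $w$ going from the prefix of $w$ of length $n$ to its suffix of length $n$.

In the one-letter example of Section 2, $0^n$ is both RS and LS, and no other word of length $n$ is special.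

Suffixes of RS words are RS, and prefixes of LS words are LS. Put $\Delta(n)=p(n+1)-p(n)\ge0$. In $\Gamma_n$ all in- and outdegrees are at least $1$, and counting edges gives
$$\sum_v(\mathrm{outdeg}\,v-1)=\sum_v(\mathrm{indeg}\,v-1)=\Delta(n).\tag{10}$$
So there are at most $\Delta(n)$ RS words and at most $\Delta(n)$ LS words of length $n$.

**Definition (anchors).** For a good point $z$ and $m\ge1$ let
$$B_z(m)=\min\{b\ge m:\ z_{[b-2m,b)}\text{ is RS}\},\qquad A_z(m)=\min\{a\ge m:\ z_{[-a,-a+2m)}\text{ is LS}\}.$$

In words: slide a window of length $2m$, starting at $[-m,m)$, to the right until it shows an RS word, and to the left until it shows an LS word. The far ends of the two stopped windows are $B_z(m)$ and $-A_z(m)$.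

**Lemma 5.** For good $z$ and $m\ge1$:

1. $m\le A_z(m),B_z(m)\le m+p(2m)$; in particular both are finite.
2. $A_z(m)\le A_z(m+1)$ and $B_z(m)\le B_z(m+1)$.
3. If $\varphi\in\mathrm{Aut}(X,\sigma)$, $\varphi$ and $\varphi^{-1}$ have radius at most $r$, and $m>r$, then $A_z(m-r)-r\le A_{\varphi z}(m)\le A_z(m+r)+r$.

*Proof.* **Part 1: the sliding window stops soon.** Let $w_t=z_{[t-m,t+m)}$ for $0\le t\le p(2m)$. Two of these $p(2m)+1$ words coincide, say $w_s=w_t$ with $s<t$. Suppose none of $w_0,\dots,w_{p(2m)}$ were RS. We show by induction on $u\ge0$ that $w_{s+u}=w_{t+u}$ and that this word is one of $w_s,\dots,w_{t-1}$. It is true for $u=0$. If it is true for $u$, this word is not RS, so it has a unique successor, and $w_{s+u+1}=w_{t+u+1}$; moreover the successor of a word in $\{w_s,\dots,w_{t-1}\}$ is again in this set, since $w_t=w_s$. So $w_{s+u}=w_{t+u}$ for all $u\ge0$, and $z$ is eventually periodic to the right with period $t-s$, a contradiction. Hence some $w_t$ with $t\le p(2m)$ is RS, and $B_z(m)\le m+t\le m+p(2m)$. For $A_z(m)$ argue in the mirror image, with the words $w_{-t}$,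 unique predecessors, and periodicity to the left.

**Part 2: monotonicity.** Let $b=B_z(m+1)$. The word $z_{[b-2m-2,b)}$ is RS, hence so is its suffix $z_{[b-2m,b)}$, and $b\ge m$, so $B_z(m)\le b$. Let $a=A_z(m+1)$. The word $z_{[-a,-a+2m+2)}$ is LS, hence so is its prefix $z_{[-a,-a+2m)}$, and $a\ge m$, so $A_z(m)\le a$.

**Part 3: automorphisms move anchors little.** *Right inequality* (valid for all $m\ge1$). Let $a=A_z(m+r)\ge m+r$. As $z_{[-a,-a+2m+2r)}$ is LS, there is $z'\in X$ that agrees with $z$ on $[-a,-a+2m+2r)$ and has $z'_{-a-1}\ne z_{-a-1}$. Then $\varphi z$ and $\varphi z'$ agree on $[-a+r,-a+2m+r)$. They differ somewhere in $[-a-1-r,\,-a-1+r]$ (both ends included), since otherwise the local rule of $\varphi^{-1}$ would give $z_{-a-1}=z'_{-a-1}$. Let $\epsilon$ be the largest position of disagreement in that interval. Then $\varphi z$ and $\varphi z'$ agree on $[\epsilon+1,-a+2m+r)$, and this interval has length at least $2m$, because $\epsilon+1\le-a+r$. They disagree at $\epsilon$, so $(\varphi z)_{[\epsilon+1,\epsilon+1+2m)}$ is LS. Put $a'=-(\epsilon+1)$, which lies in $[a-r,a+r]$.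 Then $a'\ge a-r\ge m$, so $A_{\varphi z}(m)\le a'\le a+r$. *Left inequality.* Apply the right inequality to $\varphi^{-1}$, the good point $\varphi z$ and $m-r\ge1$: $A_z(m-r)\le A_{\varphi z}(m)+r$. $\square$

### 6.3 The anchored windows take few values

**Lemma 6.** For good $z$ let $W_z(m)=z_{[-A_z(m),\,B_z(m))}$. For fixed $m$, the word $W_z(m)$ takes at most $5\Delta(2m)$ values as $z$ ranges over the good points.

*Proof.* **Step 1: $W_z(m)$ depends only on the central word.** In $\Gamma_{2m}$ put $v_t=z_{[t-m,t+m)}$. By definition, $W_z(m)$ is the word spelled by the path obtained from $v_0$ by going forward to the first RS vertex and backward to the first LS vertex, where each may be $v_0$ itself. Before the RS vertex is reached, successors are unique, and before the LS vertex is reached, predecessors are unique. So the path depends only on $v_0$, and we write $W_z(m)=W(v_0)$.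

**Step 2: special central words.** There are at most $2\Delta(2m)$ special vertices, so at most $2\Delta(2m)$ values $W(v_0)$ with $v_0$ special.

**Step 3: non-special central words.** We push $v_0$ backward until just after a special vertex, without changing $W$. By Lemma 5 there is an LS vertex at some $v_{-q}$, $q\ge0$, so going backward from the non-special $v_0$ we meet a first special vertex $v_{-q}$, $q\ge1$, and $v_{-q+1},\dots,v_0$ are non-special. Let $u\to u'$ be consecutive vertices among these. The unique successor of $u$ is $u'$, and $u$ is not RS; so the forward walks from $u$ and from $u'$ stop at the same place. The unique predecessor of $u'$ is $u$, and $u'$ is not LS; so the backward walks from $u'$ and from $u$ stop at the same place. Hence $W(u)=W(u')$, and so $W(v_0)=W(v_{-q+1})$. (The latter is $W_{\sigma^{-q+1}z}(m)$, with $\sigma^{-q+1}z$ good.) Now $v_{-q+1}$ is the head of an edge leaving the special vertex $v_{-q}$. By (10), the number of edges leaving special vertices is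
$$\sum_{v\text{ special}}\mathrm{outdeg}\,v=\#\{v\text{ special}\}+\sum_{v\text{ special}}(\mathrm{outdeg}\,v-1)\le2\Delta(2m)+\Delta(2m)=3\Delta(2m).$$
Together with Step 2 this gives at most $5\Delta(2m)$ values. $\square$

### 6.4 A scale at which both quantities are bounded

Fix $C>\ell$. We show $|\mathrm{Aut}(X,\sigma)/\langle\sigma\rangle|\le75C$; letting $C\downarrow\ell$ then gives Theorem A. Suppose on the contrary that $\varphi_1,\dots,\varphi_M$ lie in distinct cosets of $\langle\sigma\rangle$ and $M>75C$. Let $r\ge1$ be a common radius for all $\varphi_i^{\pm1}$, and let $y$ be good. Since $C>\ell$, there are infinitely many $n$ with $p(n)\le Cn$; let $n$ be a large one. Let $I$ be the set of integers $m$ with $n/4\le m\le n/2-r-1$. For $n$ large, $|I|\ge n/4-r-2\ge n/5$, and all $m\in I$ exceed $r$.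

**Step 1: for most $m\in I$ there are few anchored windows.** The numbers $2m$, $m\in I$, are distinct and less than $n$, and $\Delta\ge0$, so $\sum_{m\in I}\Delta(2m)\le\sum_{k<n}\Delta(k)\le p(n)\le Cn$. Hence fewer than $n/15$ of the $m\in I$ have $\Delta(2m)>15C$. (This uses linearity. If $p(n)\ge cn^d$ for some $c>0$ and $d\ge2$, the differences $\Delta$ are unbounded, since $\Delta\le K$ would give $p(n)\le 1+Kn$. Then the argument yields no fixed bound on the number of windows.)

**Step 2: for most $m\in I$ the anchors are stable.** Write $A_y(m+r)-A_y(m-r)$ as the sum of the increments $A_y(k+1)-A_y(k)\ge0$ over $m-r\le k\le m+r-1$. A given $k$ occurs for at most $2r$ values of $m$. Every index is at most $m^*=\max I+r\le n/2-1$, and $A_y(m^*)\le m^*+p(2m^*)\le n/2+p(n)$ by Lemma 5. So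
$$\sum_{m\in I}\bigl(A_y(m+r)-A_y(m-r)\bigr)\le2r\,A_y(m^*)\le2r\Bigl(\frac n2+p(n)\Bigr)\le2r(C+1)n,$$
and fewer than $n/15$ of the $m\in I$ have $A_y(m+r)-A_y(m-r)>30(C+1)r$.

**Step 3: pigeonhole at one good scale.** As $2n/15<n/5\le|I|$, some $m\in I$ satisfies
$$\Delta(2m)\le15C,\qquad A_y(m+r)-A_y(m-r)\le30(C+1)r .$$
The points $\varphi_iy$ are good, and $M>75C\ge5\Delta(2m)$, so by Lemma 6 there are $i\ne j$ with $W_{\varphi_iy}(m)=W_{\varphi_jy}(m)$. Put $a_i=A_{\varphi_iy}(m)$, $a_j=A_{\varphi_jy}(m)$ and $\delta=a_i-a_j$. By part 3 of Lemma 5, both $a_i$ and $a_j$ lie in the interval from $A_y(m-r)-r$ to $A_y(m+r)+r$, so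
$$|\delta|\le D:=30(C+1)r+2r,$$
and $D$ does not depend on $n$. Align the two equal words at their left ends: $(\varphi_iy)_{-a_i+k}=(\varphi_jy)_{-a_j+k}$ for all $k$ in the common range. With $s=-a_i+k$ this reads
$$(\varphi_iy)_s=(\varphi_jy)_{s+\delta}\qquad\text{for all } s\in[-a_i,B_{\varphi_iy}(m))\supseteq[-m,m).\tag{11}$$

**Step 4: the limit.** Let $n\to\infty$ through values with $p(n)\le Cn$; then $m\ge n/4\to\infty$. The triple $(i,j,\delta)$ takes finitely many values, so one triple occurs infinitely often, and (11) gives $\varphi_i(y)=\sigma^\delta\varphi_j(y)$. Since $y$ has dense orbit and both sides come from maps commuting with $\sigma$, $\varphi_i=\sigma^\delta\varphi_j$. This contradicts the choice of distinct cosets. So $|\mathrm{Aut}(X,\sigma)/\langle\sigma\rangle|\le75C$ for every $C>\ell$, and hence it is at most $75\ell$. Since $\langle\sigma\rangle\cong\mathbb Z$ has finite index, $\mathrm{Aut}(X,\sigma)$ is virtually $\mathbb Z$. Theorem A is proved. $\blacksquare$
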